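\title{Spanning trees with few intersecting fundamental cycles}

\begin{abstract}
A spanning tree $T$ of a connected graph $H$ determines one cycle for each edge of $H$ outside $T$. The intersection number ${\cap}(H)$ is the least possible number of pairs of these cycles that share an edge. We prove that among connected graphs with $n$ vertices and $m$ edges, the intersection number is smallest for graphs that have a universal vertex and whose other degrees are as equal as possible; this confirms a conjecture posed by Dubinsky, Massri and Taubin. The lower bound comes from recording only the first and the last edge of each tree path. We also show that the star is an optimal tree in every graph with a universal vertex, and we describe the cases of equality in the lower bound.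
\end{abstract}

\section{The problem and the results}\label{sec:intro}

All graphs are finite, simple and undirected, and $n\ge 2$ throughout. Let $H$ be a connected graph with $n$ vertices and $m$ edges, and let $T$ be a spanning tree of $H$. The edges of $H$ outside $T$ are the \emph{chords} of $T$; their set is denoted $H-T$. Since $T$ has $n-1$ edges, the number of chords is
\[
\mu=m-n+1,
\]
whatever the tree. For a chord $f=xy$, let $P_f$ be the set of edges of the path in $T$ from $x$ to $y$. The only cycle in $T\cup\{f\}$ is $C_f=P_f\cup\{f\}$, the \emph{fundamental cycle} of $f$. Two distinct chords $f,g$ \emph{intersect} if $P_f\cap P_g\ne\emptyset$. Since $f\notin C_g$ and $g\notin C_f$, this says that the two cycles share an edge; a common vertex is not enough. Let ${\cap}_T(H)$ be the number of unordered pairs of intersecting chords. The MSTCI problem asks for a spanning tree that minimizes this number, and the minimum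
\[
{\cap}(H)=\min_T\,{\cap}_T(H)
\]
is the \emph{intersection number} of $H$.

The number ${\cap}_T(H)$ lies between $0$ and $\binom{\mu}{2}$ and measures how far the fundamental cycles are from being edge-disjoint. It depends on the tree: in $K_5$ a star gives $12$ and a path gives $14$ (Example~\ref{ex:K5}). When there are many edges, intersections are unavoidable. A chord is not parallel to a tree edge, so $|P_f|\ge2$; the $\mu$ paths therefore occupy at least $2\mu$ places on $n-1$ tree edges, and if $2\mu>n-1$ then two of them share an edge. This suggests the extremal question: given $n$ and $m$, how small can ${\cap}(H)$ be, and for which graphs?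

One expects short paths to meet less often, and the shortest possible length is $2$. All paths have length $2$ when $T$ is a star, which is possible exactly when $H$ has a \emph{universal} vertex $u$, that is, a vertex adjacent to all others. For a star the count is explicit. For a simple graph $\Gamma$, let $a(\Gamma)$ be the number of unordered pairs of distinct edges that share a vertex (\emph{adjacent} pairs). Two distinct edges of a simple graph share at most one vertex, so each adjacent pair is counted at exactly one vertex:
\begin{equation}\label{eq:adjacent}
a(\Gamma)=\sum_{v\in V(\Gamma)}\binom{\deg_\Gamma(v)}{2}.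
\end{equation}
Let $S_u$ be the spanning star centered at $u$. Its chords are the edges of $H-u$, and $P_{vw}=\{uv,uw\}$. Hence two chords intersect exactly when they share a vertex. A vertex $v\ne u$ has degree $\deg_H(v)-1$ in $H-u$, so
\begin{equation}\label{eq:star}
{\cap}_{S_u}(H)=a(H-u)=\sum_{v\ne u}\binom{\deg_H(v)-1}{2},
\qquad \sum_{v\ne u}\bigl(\deg_H(v)-1\bigr)=2\mu .
\end{equation}
The function $d\mapsto\binom d2$ is convex, so with the sum fixed, the best case is that the $n-1$ degrees are as equal as possible. Divide $2\mu$ by $n-1$,
\[
2\mu=q(n-1)+r,\qquad 0\le r<n-1,
\]
and put
\[
B(n,m)=(n-1-r)\binom q2+r\binom{q+1}2 .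
\]

\begin{definition}\label{def:regular}
A graph $G$ with $n$ vertices and $m$ edges is \emph{$\mu$-regular} if it has a universal vertex $u$ and every vertex $v\ne u$ has degree $q+1$ or $q+2$ in $G$.
\end{definition}

The choice of $u$ does not matter: deleting one entry $n-1$ from the degree sequence gives the same list whichever universal vertex it belongs to. By the second identity in \eqref{eq:star}, a $\mu$-regular graph has, apart from $u$, exactly $n-1-r$ vertices of degree $q+1$ and $r$ vertices of degree $q+2$, so the value of its star is $B(n,m)$. For example, if $G-u$ is a perfect matching then $q=1$, $r=0$ and $B=0$; if $G-u$ is a cycle then $q=2$, $r=0$ and $B=n-1$; if $G=K_n$ then $q=n-2$, $r=0$ and $B=(n-1)\binom{n-2}{2}$.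

The conjecture posed in \cite{DMT} states that this guess is right:
\begin{quote}
\emph{if $G$ is $\mu$-regular and $H$ is a connected graph with the same numbers of vertices and edges as $G$, then ${\cap}(G)\le{\cap}(H)$.}
\end{quote}
The heuristic above does not prove it: two long paths can overlap along many edges and still count as a single pair. Our first result shows that the conjecture nevertheless holds.

\begin{theorem}\label{thm:main}
Let $H$ be a connected graph with $n$ vertices and $m$ edges.
\begin{itemize}
\item[(a)] Every spanning tree $T$ of $H$ satisfies ${\cap}_T(H)\ge B(n,m)$. Hence ${\cap}(H)\ge B(n,m)$.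
\item[(b)] If $G$ is $\mu$-regular with $n$ vertices and $m$ edges, then ${\cap}(G)=B(n,m)$. Hence ${\cap}(G)\le{\cap}(H)$.
\end{itemize}
\end{theorem}

In particular the star is an optimal tree of a $\mu$-regular graph. The second result removes the condition on the degrees.

\begin{theorem}\label{thm:universal}
If $H$ has a universal vertex $u$, then the star $S_u$ is an optimal spanning tree, so
\[
{\cap}(H)=\sum_{v\ne u}\binom{\deg_H(v)-1}{2}.
\]
Consequently, a graph $H$ with a universal vertex satisfies ${\cap}(H)=B(n,m)$ if and only if it is $\mu$-regular.
\end{theorem}

Section~\ref{sec:balanced} contains the convexity step. Theorem~\ref{thm:main} is proved in Section~\ref{sec:endedge} and Theorem~\ref{thm:universal}, by a different method, in Section~\ref{sec:universal}. Section~\ref{sec:equality} describes the trees of arbitrary graphs that attain $B(n,m)$.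

\section{Balanced degree sequences}\label{sec:balanced}

\begin{lemma}\label{lem:convex}
If $d_1,\dots,d_{n-1}$ are non-negative integers with sum $2\mu$, then $\sum_i\binom{d_i}{2}\ge B(n,m)$, with equality if and only if every $d_i$ is $q$ or $q+1$.
\end{lemma}

\begin{proof}
We compare $\binom d2$ with the linear function $qd-\binom{q+1}{2}$, which agrees with it at $d=q$ and $d=q+1$. For every integer $d$,
\[
\binom d2-qd+\binom{q+1}2=\frac{d^2-(2q+1)d+q(q+1)}{2}=\frac{(d-q)(d-q-1)}{2}\ge0,
\]
because $d-q$ and $d-q-1$ are consecutive integers; equality holds exactly for $d\in\{q,q+1\}$. Summing over $d_1,\dots,d_{n-1}$ gives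
\[
\sum_i\binom{d_i}2\ge 2\mu q-(n-1)\binom{q+1}2,
\]
with equality if and only if all $d_i$ lie in $\{q,q+1\}$. The sequence with $n-1-r$ terms $q$ and $r$ terms $q+1$ has sum $2\mu$ and attains equality, and for it the left-hand side is $B(n,m)$. So the right-hand side equals $B(n,m)$.
\end{proof}

A connected graph with $n$ vertices has $n-1\le m\le\binom n2$ edges. For each such pair the balanced sequence is realized by a graph.

\begin{proposition}\label{prop:exist}
If $n-1\le m\le\binom n2$, there is a $\mu$-regular graph with $n$ vertices and $m$ edges.
\end{proposition}

\begin{proof}
The hypothesis gives $0\le\mu\le\binom{n-1}{2}$. Among the graphs with $n-1$ vertices and $\mu$ edges, choose one, $F$, with the least sum of squares of the degrees. Suppose that $\deg_F(x)\ge\deg_F(y)+2$ for some vertices $x,y$. Then $x$ has at least $\deg_F(y)+1$ neighbors other than $y$, so one of them, $z$, is not adjacent to $y$. Replacing the edge $xz$ by $yz$ changes the sum of squares by $2-2(\deg_F(x)-\deg_F(y))<0$, a contradiction. So the degrees of $F$ differ by at most $1$. Their average is $q+r/(n-1)\in[q,q+1)$, so they lie in $\{q,q+1\}$. Adding a universal vertex to $F$ gives the required graph.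
\end{proof}

\section{The end-edge graph and the lower bound}\label{sec:endedge}

To bound ${\cap}_T(H)$ from below for an arbitrary tree, the first attempt is to imitate \eqref{eq:star}. Let $c(e)$ be the number of fundamental cycles through the tree edge $e$. Then $\sum_e c(e)=\sum_f|P_f|\ge2\mu$, so $\sum_e\binom{c(e)}2$ is large. But this sum counts the pair $f,g$ exactly $|P_f\cap P_g|$ times. It is an \emph{upper} bound for ${\cap}_T(H)$, which is the wrong direction.

\begin{example}\label{ex:K4}
Let $H=K_4$ on the vertices $1,2,3,4$, so $\mu=3$, $q=2$, $r=0$ and $B=3$. Let $T$ be the path with edges $e_1=12$, $e_2=23$, $e_3=34$. The chords have paths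
\[
P_{13}=\{e_1,e_2\},\qquad P_{24}=\{e_2,e_3\},\qquad P_{14}=\{e_1,e_2,e_3\}.
\]
All three pairs intersect, so ${\cap}_T(H)=3$. But $(c(e_1),c(e_2),c(e_3))=(2,3,2)$ and $\sum_e\binom{c(e)}2=5$, because the pairs $\{13,14\}$ and $\{24,14\}$ are counted twice. Now keep only the first and the last edge of each path. This leaves the pairs $\{e_1,e_2\}$, $\{e_2,e_3\}$, $\{e_1,e_3\}$, which are the edges of a triangle on the vertex set $\{e_1,e_2,e_3\}$. Any two of them share exactly one element, and that element lies on both paths. The count is now $3\binom22=3$.
\end{example}

The example shows what is needed: two edges chosen from each path, with different chords receiving different pairs. Then two chords share at most one chosen edge, overcounting disappears, and the total number of choices is exactly $2\mu$, as for a star. The two end edges are a suitable choice because they determine the path.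

\begin{lemma}\label{lem:ends}
For a chord $f$ of $T$, let $e_f$ and $e'_f$ be the first and the last edge of its tree path. Then $e_f\ne e'_f$, and the map $f\mapsto\{e_f,e'_f\}$ is injective on $H-T$.
\end{lemma}

\begin{proof}
Let $f=xy$. Since $H$ has no loops, $x\ne y$, and since $H$ has no parallel edges, $x$ and $y$ are not adjacent in $T$. So the tree path $P$ from $x$ to $y$ has length at least $2$, and its end edges $e=e_f$, $e'=e'_f$ are distinct. The path $P$ is a subtree of $T$ that contains $e$ and $e'$. Conversely, any subtree containing $e$ and $e'$ contains the vertices $x$ and $y$, hence the unique path of $T$ between them. So $P$ is the smallest subtree containing $e$ and $e'$, and is determined by $\{e,e'\}$. Then its end vertices $x,y$ are determined, and so is $f$, since $H$ has only one edge joining $x$ and $y$.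
\end{proof}

\begin{definition}\label{def:gamma}
The \emph{end-edge graph} $\Gamma_T$ has vertex set $E(T)$ and edge set $\{\{e_f,e'_f\}: f\in H-T\}$. The degree of $e\in E(T)$ in $\Gamma_T$ is denoted $d_T(e)$. Two chords are \emph{$\Gamma$-adjacent} if the corresponding edges of $\Gamma_T$ share a vertex.
\end{definition}

By Lemma~\ref{lem:ends}, $\Gamma_T$ is a simple graph with $n-1$ vertices and exactly $\mu$ edges, in bijection with the chords. For a star, $uv\mapsto v$ identifies $\Gamma_{S_u}$ with $H-u$; the end-edge graph is the substitute for $H-u$ when $T$ is arbitrary.

\begin{proof}[Proof of Theorem~\ref{thm:main}]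
(a) If the edges of $\Gamma_T$ that correspond to chords $f\ne g$ share the vertex $e$, then $e\in P_f\cap P_g$. So $\Gamma$-adjacent chords intersect, and ${\cap}_T(H)\ge a(\Gamma_T)$. The $n-1$ degrees $d_T(e)$ have sum $2\mu$. By \eqref{eq:adjacent} and Lemma~\ref{lem:convex},
\begin{equation}\label{eq:chain}
{\cap}_T(H)\ \ge\ \sum_{e\in E(T)}\binom{d_T(e)}2\ \ge\ B(n,m).
\end{equation}

(b) As noted after Definition~\ref{def:regular}, ${\cap}_{S_u}(G)=B(n,m)$, so ${\cap}(G)\le B(n,m)$. Part (a) applied to $G$ gives equality, and part (a) applied to $H$ gives ${\cap}(H)\ge B(n,m)={\cap}(G)$.
\end{proof}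

With Proposition~\ref{prop:exist}, it follows that $B(n,m)$ is the exact minimum of ${\cap}$ over connected graphs with $n$ vertices and $m$ edges, for all $n-1\le m\le\binom n2$.

\begin{remark}[A closed form]
The Cauchy--Schwarz inequality gives $\sum_e d_T(e)^2\ge(2\mu)^2/(n-1)$. Since $\sum_e\binom{d_T(e)}2=\frac12\sum_e d_T(e)^2-\mu$, the first inequality in \eqref{eq:chain} yields
\[
{\cap}(H)\ge\frac{2\mu^2}{n-1}-\mu .
\]
Equality forces all $d_T(e)$ to be equal, so it is possible only if $n-1$ divides $2\mu$.
\end{remark}

\begin{remark}[Simplicity is needed]
Both uses of simplicity in Lemma~\ref{lem:ends} are essential for Theorem~\ref{thm:main}(a). If every edge of a tree $T$ is doubled, then $\mu=n-1$, $q=2$, $r=0$ and $B=n-1$, while the paths $P_f$ are distinct single edges and ${\cap}_T=0$. If $T$ is the path $x,y,z$ and there are two parallel chords from $x$ to $z$, then $\mu=2$, $q=2$, $r=0$ and $B=2$, while ${\cap}_T=1$.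
\end{remark}

The first inequality in \eqref{eq:chain} ignores every intersection that is not witnessed by a common end edge. The next example shows this loss; we return to it in both remaining sections.

\begin{example}\label{ex:K5}
Let $H=K_5$, so $\mu=6$, $q=3$, $r=0$ and $B=12$, the value of a star. Let $T$ be the path $u,a,b,c,d$ with edges $e_1=ua$, $e_2=ab$, $e_3=bc$, $e_4=cd$. The chords $ub,uc,ud,ac,ad,bd$ have end pairs $e_1e_2$, $e_1e_3$, $e_1e_4$, $e_2e_3$, $e_2e_4$, $e_3e_4$, so $\Gamma_T=K_4$ and $a(\Gamma_T)=12$. Three of the $15$ pairs of chords are not $\Gamma$-adjacent: $\{ub,bd\}$, $\{uc,ad\}$ and $\{ud,ac\}$. The first does not intersect, and the other two share $e_2$. Hence ${\cap}_T(K_5)=14$.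
\end{example}

\section{Graphs with a universal vertex}\label{sec:universal}

By \eqref{eq:star}, Theorem~\ref{thm:universal} asserts that ${\cap}_T(H)\ge a(H-u)$ for every spanning tree $T$. The end-edge graph is too coarse for this, since its degrees may be better balanced than those of $H-u$. For instance, let $H-u$ consist of the three edges $va,vb,vc$, so $a(H-u)=3$, and let $T$ be the path $a,u,b,v,c$ with edges $e_1,\dots,e_4$ in this order. The chords $av,uv,uc$ have end pairs $e_1e_3$, $e_2e_3$, $e_2e_4$, so $\Gamma_T$ is a path and $a(\Gamma_T)=2$. We therefore compare $T$ with the star directly: we construct an injection $\Phi$ from the adjacent pairs of edges of $H-u$ to the intersecting pairs of chords of $T$.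

\subsection*{The rooted tree}
Root $T$ at $u$. For $v\ne u$, let $p(v)$ be the edge from $v$ to its parent. Let $T_v$ be the set consisting of $v$ and its descendants; a vertex is not a descendant of itself. Two vertices are \emph{comparable} if one is a descendant of the other, and then we speak of the upper and the lower one. The \emph{lowest common ancestor} of $a$ and $b$ is the vertex $v$ farthest from $u$ with $a,b\in T_v$. We use three facts.
\begin{itemize}
\item[(F1)] For $v\ne u$ and a chord $f$, we have $p(v)\in P_f$ if and only if exactly one end of $f$ lies in $T_v$. Indeed, deleting $p(v)$ splits $T$ into $T_v$ and the rest.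
\item[(F2)] If $z$ is a descendant of some $v\ne u$, then $uz$ is a chord. The edge exists because $u$ is universal, and it is not in $T$ because the parent of $z$ is not $u$.
\item[(F3)] If $b\neq c$ are not comparable, then $T_b\cap T_c=\emptyset$, because the ancestors of a vertex lie on one path to the root.
\end{itemize}

\subsection*{Exchanging chords}
The chords of the star are the edges of $H-u$, and some of them may be edges of $T$. We first match them with chords of $T$. Define $\beta\colon E(H-u)\to H-T$ by $\beta(f)=f$ if $f\notin T$, and $\beta(f)=uy$ if $f=p(y)\in T$; in the second case the parent of $y$ is not $u$, so $uy$ is a chord by (F2). Seen from one end $v$ of an edge $vz$ of $H-u$,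
\begin{equation}\label{eq:beta}
\beta(vz)=\begin{cases} uv & \text{if $z$ is the parent of $v$,}\\ uz & \text{if $z$ is a child of $v$,}\\ vz & \text{otherwise.}\end{cases}
\end{equation}
The map $\beta$ is injective: an image not incident to $u$ is its own preimage, and the image $uy$ comes from $p(y)$.

One would like to send the pair $\{vw,vx\}$ to $\{\beta(vw),\beta(vx)\}$. This works when the tree paths from $v$ to $w$ and from $v$ to $x$ start with the same edge, but not always otherwise. In Example~\ref{ex:K5}, the pair $\{ba,bd\}$ goes to $\{ub,bd\}$, the one pair that does not intersect: one path lies above $b$ and the other below. The repair uses the universal vertex. If $x$ is a descendant of $v$, the chord $ux$ is available by (F2), and its path passes through $p(v)$. So $\{ba,bd\}$ can be sent to $\{ub,ud\}$. This pair is not used otherwise: under $\beta$ it is the image of $\{ab,cd\}$, which is not an adjacent pair. The repair erases $v$ from the edge, however, so it can be applied only when $v$ can be recovered. In the same example, it would send both $\{ac,ad\}$ and $\{bc,bd\}$ to $\{uc,ud\}$. Hence we keep $\beta$ when the two paths start with the same edge, and use $u$ only when they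 start differently.

\subsection*{The map $\Phi$}
Let $\{vw,vx\}$ be a pair of distinct edges of $H-u$ with common vertex $v$; thus $v,w,x$ are distinct and different from $u$. A neighbor of $v$ is \emph{down} if it is a descendant of $v$, and \emph{up} otherwise, that is, if it is not in $T_v$. A down neighbor lies in $T_y$ for exactly one child $y$ of $v$. Up to exchanging $w$ and $x$, exactly one of the following cases occurs, and we define $\Phi(\{vw,vx\})$ by the third column.
\begin{center}
\begin{tabular}{clll}
\hline
Case & Position of $w$ and $x$ & Image & Common tree edge\\
\hline
1 & both up & $\{\beta(vw),\beta(vx)\}$ & $p(v)$\\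
2 & $w$ up, $x$ down & $\{\beta(vw),ux\}$ & $p(v)$\\
3 & both down, under different children of $v$ & $\{uw,ux\}$ & $p(v)$\\
4 & both in $T_y$ for one child $y$ of $v$ & $\{\beta(vw),\beta(vx)\}$ & $p(y)=vy$\\
\hline
\end{tabular}
\end{center}

\begin{lemma}\label{lem:phi-well}
The image of each pair consists of two distinct intersecting chords of $T$.
\end{lemma}

\begin{proof}
The edges in the third column are chords, by the definition of $\beta$ and by (F2). They are distinct: in Cases 1 and 4 because $\beta$ is injective, in Case 3 because $w\ne x$, and in Case 2 because $\beta(vw)$ is $uv$ or $vw$ by \eqref{eq:beta}, where $v\ne x$ and $vw$ is not incident to $u$.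

In Cases 1--3, each image edge has the form $uv$, or $vz$ with $z$ up, or $uz$ with $z$ down. Since $u\notin T_v$, such an edge has exactly one end in $T_v$, and by (F1) its path contains $p(v)$. In Case 4, the only child of $v$ in $T_y$ is $y$, so by \eqref{eq:beta} each image edge is $uy$ or $vz$ with $z\in T_y$. Since $u,v\notin T_y$, it has exactly one end in $T_y$, and its path contains $p(y)$.
\end{proof}

\begin{lemma}\label{lem:phi-inj}
The map $\Phi$ is injective.
\end{lemma}

\begin{proof}
We recover the pair $\{vw,vx\}$ from its image and the rooted tree. We distinguish by the number of image edges incident to $u$. By \eqref{eq:beta}, $\beta(vz)$ is incident to $u$ exactly when $z$ is the parent or a child of $v$.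

\emph{No edge at $u$.} The images in Cases 2 and 3 contain $ux$. So we are in Case 1 or 4 with both edges fixed by $\beta$, and the original pair is the image itself.

\emph{Two edges at $u$, say $\{ua,ub\}$.} Case 1 is impossible, since $w$ and $x$ cannot both be the parent of $v$. Case 4 is impossible, since they cannot both be $y$. In Case 2, $w$ is the parent of $v$ and the image is $\{uv,ux\}$ with $x$ a descendant of $v$; the lowest common ancestor of $a$ and $b$ is $v$, and $v\in\{a,b\}$. In Case 3, $\{a,b\}=\{w,x\}$ with $w,x$ under different children of $v$; the lowest common ancestor is again $v$, and $v\notin\{a,b\}$. So let $v$ be the lowest common ancestor of $a$ and $b$. If it is one of them, say $v=a$, the original pair is $\{p(a),ab\}$; otherwise it is $\{va,vb\}$.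

\emph{One edge at $u$, say $\{ua,bc\}$ with $u\notin\{b,c\}$.} Case 3 is excluded. The other cases, with $w$ and $x$ named suitably, read as follows.
\begin{center}
\begin{tabular}{cllll}
\hline
Case & Original pair & Image & $a$ & Condition\\
\hline
1 & $\{p(v),vx\}$ & $\{uv,vx\}$ & $v$ & $x\notin T_v$\\
2 & $\{vw,vx\}$ & $\{ux,vw\}$ & $x$ & $w\notin T_v$, $x$ a descendant of $v$\\
4 & $\{vy,vx\}$ & $\{uy,vx\}$ & $y$ & $y$ a child of $v$, $x$ a descendant of $y$\\
\hline
\end{tabular}
\end{center}
In each case $v$ is an end of $bc$; we must decide which one. Call an end $z$ of $bc$ \emph{good} if $a\in T_z$ and the other end of $bc$ is not in $T_z$. At most one end is good: if both were, then $b$ and $c$ would not be comparable, while $a\in T_b\cap T_c$, contrary to (F3). In Cases 1 and 2 the end $v$ is good. In Case 4 no end is good: $v$ is not good because $x\in T_v$, and $x$ is not good because $a=y\notin T_x$.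

So the image determines the original pair as follows. If no end is good, we are in Case 4, the ends are comparable, $v$ is the upper end, and the pair is $\{va,bc\}$. If one end is good, it is $v$; the pair is $\{p(v),bc\}$ if $a=v$ (Case 1) and $\{va,bc\}$ if $a\ne v$ (Case 2).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:universal}]
By Lemmas~\ref{lem:phi-well} and~\ref{lem:phi-inj}, ${\cap}_T(H)\ge a(H-u)$ for every spanning tree $T$, and by \eqref{eq:star} the star attains this value. This proves the formula. The $n-1$ numbers $\deg_H(v)-1$, $v\ne u$, have sum $2\mu$. By Lemma~\ref{lem:convex}, the formula equals $B(n,m)$ if and only if all of them lie in $\{q,q+1\}$, that is, if and only if $H$ is $\mu$-regular.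
\end{proof}

The universality of $u$ enters the construction of $\Phi$ only through (F2), which supplies the chords $uz$.

\section{Equality in the lower bound}\label{sec:equality}

We return to arbitrary connected graphs and ask when $B(n,m)$ is attained. The two inequalities in \eqref{eq:chain} give a general criterion, which becomes explicit for sparse and for dense graphs. A \emph{cactus} is a connected graph in which every edge lies in at most one cycle.

\begin{theorem}\label{thm:equality}
Let $H$ be a connected graph with $n\ge2$ vertices and $m$ edges.
\begin{itemize}
\item[(a)] For a spanning tree $T$, we have ${\cap}_T(H)=B(n,m)$ if and only if $d_T(e)\in\{q,q+1\}$ for all $e\in E(T)$ and any two intersecting chords are $\Gamma$-adjacent.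
\item[(b)] If $2\mu\le n-1$, then $B(n,m)=0$, and ${\cap}(H)=0$ if and only if $H$ is a cactus.
\item[(c)] If $2\mu\ge3(n-1)$, then ${\cap}_T(H)=B(n,m)$ if and only if every chord joins two vertices at distance $2$ in $T$ and every edge of $T$ lies in $q$ or $q+1$ fundamental cycles. The ``if'' direction holds for every $\mu$. Hence, for $2\mu\ge3(n-1)$, we have ${\cap}(H)=B(n,m)$ if and only if such a tree $T$ exists.
\end{itemize}
\end{theorem}

\begin{proof}
(a) Equality ${\cap}_T(H)=B(n,m)$ holds if and only if both inequalities in \eqref{eq:chain} are equalities. The first compares the intersecting pairs with the $\Gamma$-adjacent pairs, which form a subset of them; it is an equality if and only if the two sets coincide. The second is an equality if and only if all $d_T(e)$ lie in $\{q,q+1\}$, by Lemma~\ref{lem:convex}.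

(b) If $2\mu<n-1$ then $q=0$, and if $2\mu=n-1$ then $q=1$ and $r=0$. In both cases $B(n,m)=0$.

We recall that every cycle $C$ of $H$, as a set of edges, is the symmetric difference of the cycles $C_f$ over the chords $f\in C$. Indeed, the symmetric difference $D$ of $C$ and all these $C_f$ contains no chord, so $D\subseteq E(T)$, and every vertex is incident to an even number of edges of $D$; a non-empty forest has a vertex of degree $1$, so $D=\emptyset$.

Suppose ${\cap}_T(H)=0$ for some $T$. Then the fundamental cycles are pairwise edge-disjoint, so a cycle $C$ is the disjoint union of the $C_f$ with $f\in C$. There is at least one such $f$, as $T$ contains no cycle, and $C_f\subseteq C$. A proper subset of the edges of a cycle contains no cycle, so $C=C_f$. Thus all cycles of $H$ are fundamental and pairwise edge-disjoint, and $H$ is a cactus. Conversely, in a cactus distinct cycles share no edge, so ${\cap}_T(H)=0$ for every $T$.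

(c) A chord $f$ joins vertices at distance $2$ in $T$ exactly when $P_f=\{e_f,e'_f\}$. If this holds for all chords, then intersecting chords are $\Gamma$-adjacent, and $d_T(e)$ is the number of fundamental cycles through $e$. With (a), this proves the ``if'' direction for every $\mu$.

For the converse, let $2\mu\ge3(n-1)$, so $q\ge3$, and assume ${\cap}_T(H)=B(n,m)$. By (a), $d_T(e)\ge3$ for every $e\in E(T)$. Suppose that some path $P_f$ has length at least $3$. Let $a,b$ be its end edges and $e\in P_f\setminus\{a,b\}$ an inner edge. Every chord that has $e$ as an end edge intersects $f$, so by (a) its other end edge must be $a$ or $b$. Since $\Gamma_T$ is simple, this leaves at most two edges of $\Gamma_T$ at $e$, namely $\{e,a\}$ and $\{e,b\}$, contrary to $d_T(e)\ge3$. So all paths have length $2$. Then $d_T(e)$ counts the fundamental cycles through $e$, and (a) gives the second condition. The last assertion follows because ${\cap}(H)=B(n,m)$ means, by Theorem~\ref{thm:main}(a), that some tree attains $B(n,m)$.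
\end{proof}

In (b), the hypothesis $2\mu\le n-1$ is used only to show that $B(n,m)=0$. In (c), the hypothesis is used only to obtain a third edge of $\Gamma_T$ at the inner edge $e$. In Example~\ref{ex:K5}, where $q=3$, take $f=ud$ and $e=e_2$: the third edge is $e_2e_3$, and it produces the extra intersecting pair $\{ud,ac\}$. The condition $q\ge3$ cannot be relaxed to $q\ge2$. In Example~\ref{ex:K4} we have $q=2$ and ${\cap}_T(K_4)=3=B$, although the fundamental cycle of the chord $14$ has length $4$; there the inner edge $e_2$ is joined in $\Gamma_T$ only to $e_1$ and $e_3$.

By Theorem~\ref{thm:universal}, the $\mu$-regular graphs are the only extremal graphs with a universal vertex. They are not the only extremal graphs. A cycle of length $n\ge4$ has $\mu=1$ and ${\cap}=0=B$, and has no universal vertex. The same happens in the dense range.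

\begin{example}
Take three copies of $K_5$ in a chain: the first and the second share one vertex $a$, and the second and the third share one vertex $b\ne a$. Then $n=13$, $m=30$, $\mu=18$, so $2\mu=36=3\cdot12$, $q=3$, $r=0$ and $B=12\binom32=36$. Let $T$ be the union of one spanning star in each copy. Every chord joins two leaves of one of the stars, and every tree edge lies in exactly $3$ fundamental cycles, one for each other leaf of its star. By Theorem~\ref{thm:equality}(c), ${\cap}(H)=36=B$. The largest degree is $8<12$, so $H$ has no universal vertex and is not $\mu$-regular.
\end{example}

\begin{thebibliography}{1}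
\bibitem{DMT} Manuel Dubinsky, C\'esar Massri, Gabriel Taubin, \emph{Three aspects of the MSTCI problem}, arXiv:2301.07643 (2023).
\end{thebibliography}
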